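# More colors, larger radius: recoloring graphs that are slow for exactly one number of colors

## 1. A graph whose recoloring radius is quadratic for one value of $k$ and linear for all others

**Theorem 1.** For a finite graph $G$ and a positive integer $k$, let $\mathcal C_k(G)$ be the graph whose vertices are the proper colorings $V(G)\to\{1,\dots,k\}$, two of them being adjacent when they differ at exactly one vertex of $G$. For integers $m\ge 1$ and $M\ge 3$ let $G_{m,M}$ be the graph with vertices $x_1,\dots,x_{2M}$, $a_1,\dots,a_m$, $b_1,\dots,b_m$ and the following edges:

* $x_jx_{j+1}$ for $1\le j<2M$;
* $a_ix_j$ for all $i$ and all odd $j$, and $b_ix_j$ for all $i$ and all even $j$;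
* $a_ib_j$ for all $i\ne j$.

Put $G=G_{m,M}$, $n=|V(G)|=2M+2m$ and $\ell=m+3\ge 4$. Then:

1. $\mathcal C_k(G)$ is connected for every $k\ge 3$.
2. $n\le \operatorname{rad}\mathcal C_k(G)\le \frac52 n$ for $3\le k<\ell$, and $n\le\operatorname{rad}\mathcal C_k(G)\le 3n$ for $k>\ell$.
3. For $k=\ell$,
$$\frac{(M-1)(M-2)}2+1\ \le\ \operatorname{rad}\mathcal C_\ell(G)\ \le\ \frac{M(M+1)}2+2m+\frac32 n. \tag{1}$$

So for fixed $m$ and $M\to\infty$ we have $\operatorname{rad}\mathcal C_\ell(G)=(\frac18+o(1))n^2$, while $\operatorname{rad}\mathcal C_k(G)$ is linear in $n$ for every other $k\ge 3$.

The last sentence follows from parts 2 and 3, since $M=\frac n2-m$ and both sides of (1) are $\frac{M^2}2+O(M)$ for fixed $m$.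

The theorem answers a question from Stijn Cambie, Wouter Cames van Batenburg and Daniel W. Cranston, "Sharp Bounds on Lengths of Linear Recolouring Sequences", arXiv:2412.19695 (2024). Fix $k\ge 3$, and let $G$ be a graph for which $\mathcal C_k(G)$ and $\mathcal C_{k+1}(G)$ are both connected. Must $\operatorname{rad}\mathcal C_k(G)\ge\operatorname{rad}\mathcal C_{k+1}(G)$? In words: can an extra color ever make recoloring slower?

**Corollary 2.** No. For every $k\ge 3$ the inequality fails for some graph $G$ with both recoloring graphs connected, and it can fail by an arbitrarily large factor.

**Proof of Corollary 2 from Theorem 1.** Take $m=k-2$, so that $\ell=k+1$, and take $M=k+14$. Then $n=2(k+14)+2(k-2)=4k+24$. Part 2 applies to $k$ because $3\le k<\ell$, and part 3 applies to $k+1=\ell$. Hence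
$$\operatorname{rad}\mathcal C_k(G)\le\tfrac52n=10k+60,\qquad \operatorname{rad}\mathcal C_{k+1}(G)\ge \tfrac{(k+13)(k+12)}2+1=\tfrac{k^2+25k}2+79 .$$
The second bound minus the first is $\frac{k^2+5k}2+19>0$. Both graphs are connected by part 1. If instead we keep $m=k-2$ and let $M\to\infty$, then $\operatorname{rad}\mathcal C_k(G)\le\frac52n$ while $\operatorname{rad}\mathcal C_{k+1}(G)$ grows like $\frac18n^2$, so the ratio is unbounded. $\square$

For $k=3$ the explicit graph is a path on $34$ vertices plus two more vertices, with $\operatorname{rad}\mathcal C_3\le 90<121\le\operatorname{rad}\mathcal C_4$.

## 2. Recoloring graphs and their radius in the smallest cases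

We write $[k]=\{1,\dots,k\}$. All colorings are proper. A *move* recolors one vertex so that the coloring stays proper; moves are the edges of $\mathcal C_k(G)$, and every move can be undone by a move. If $G$ has no $k$-coloring, then $\mathcal C_k(G)$ is empty and we do not call it connected.

**Definition.** In a connected graph $H$ the *eccentricity* of a vertex $x$ is $\max_y d_H(x,y)$. The *radius* $\operatorname{rad}H$ is the smallest eccentricity and the *diameter* $\operatorname{diam}H$ is the largest.

Always $\operatorname{rad}H\le\operatorname{diam}H\le 2\operatorname{rad}H$: for the second inequality, go from one vertex to the other through a vertex of smallest eccentricity. To bound a radius from above it suffices to exhibit one good center. To bound it from below we must show that every vertex has something far away. One lower bound is free.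

**Lemma 3.** If $k\ge 2$ and $\mathcal C_k(G)$ is connected, then $\operatorname{rad}\mathcal C_k(G)\ge n$, where $n=|V(G)|$.

**Proof.** Let $\alpha$ be any $k$-coloring and $\sigma$ a permutation of $[k]$ without fixed points. Then $\sigma\circ\alpha$ is a proper coloring that differs from $\alpha$ at all $n$ vertices. A move changes one vertex, so $d(\alpha,\sigma\circ\alpha)\ge n$. $\square$

Now two cases by hand. If $G$ has $n$ vertices and no edges, there are no constraints. The distance of two colorings is the number of vertices where they differ, so the radius is $n$ for every $k\ge2$ and the inequality in question holds with equality.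

Let $G=K_2$ and write a coloring as a pair $(c,d)$ with $c\neq d$. For $k=2$ there are two colorings and no moves. For $k=3$ the recoloring graph is the 6-cycle
$$(1,2),\ (1,3),\ (2,3),\ (2,1),\ (3,1),\ (3,2),\ (1,2),$$
of radius $3$. For any $k\ge3$, we get from $(c,d)$ to $(c',d')$ in at most two moves unless $(c',d')=(d,c)$: if $c'\ne d$ we change the first entry first, and if $d'\neq c$ we change the second entry first. The swap takes exactly three moves: neither entry can take its final value in the first move, and each must eventually change, so one entry must change twice. Hence the radius is $3$ for all $k\ge3$, again with equality. The swap will return in Lemma 6.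

## 3. Removing one color, and the cost that nothing controls

The obvious reason to expect $\operatorname{rad}\mathcal C_{k+1}(G)\le\operatorname{rad}\mathcal C_k(G)$ is that more colors mean more freedom. For two $k$-colorings this is right: $\mathcal C_k(G)$ is a subgraph of $\mathcal C_{k+1}(G)$, so their distance can only drop. But $\mathcal C_{k+1}(G)$ also has new vertices, the colorings that use color $k+1$.

So a sensible plan is as follows. Let $\alpha$ be a center of $\mathcal C_k(G)$, so that every $k$-coloring is within $r=\operatorname{rad}\mathcal C_k(G)$ of $\alpha$. Given a $(k+1)$-coloring $\gamma$, let $s(\gamma)$ be the least number of moves in $\mathcal C_{k+1}(G)$ after which color $k+1$ has disappeared. From there $\alpha$ is at most $r$ moves away, so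
$$\operatorname{rad}\mathcal C_{k+1}(G)\le \operatorname{rad}\mathcal C_k(G)+\max_\gamma s(\gamma).$$
If $s(\gamma)\le Cn$ for all $\gamma$, then Lemma 3 gives $\operatorname{rad}\mathcal C_{k+1}(G)\le(1+C)\operatorname{rad}\mathcal C_k(G)$. The plan stops exactly here: nothing in the hypotheses bounds $s(\gamma)$ linearly. Read the other way, this tells us what a counterexample with an unbounded factor must contain, namely $(k+1)$-colorings from which it takes more than linearly many moves to get rid of a color. We need a source of superlinear cost. A path with three colors is one.

## 4. Height functions: a path with three colors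

Let $X$ be a set of three colors, identified with $\mathbb Z/3$; for $X=\{1,2,3\}$ we identify each color with its residue, so color $3$ is the residue $0$. In this section we color only the path $x_1x_2\cdots x_{2M}$, with colors from $X$. "Neighbor" means neighbor on the path.

**Definition.** A *height function* of such a coloring is a map $h:\{1,\dots,2M\}\to\mathbb Z$ such that $h(j)$ reduces mod $3$ to the color of $x_j$, $|h(j+1)-h(j)|=1$ for $1\le j<2M$, and $h(j)\equiv j\pmod 2$.

Every coloring has one. The value $h(1)$ is prescribed mod $3$ and mod $2$, hence mod $6$, and any such value may be chosen. After that each step is forced: consecutive colors differ by $+1$ or $-1$ mod $3$, and the step is that sign. Parity takes care of itself. Conversely, any integer function with steps $\pm1$ and $h(j)\equiv j\pmod2$ is a height function of the coloring obtained by reducing mod $3$, which is proper.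

For example, the colors $1,2,1,3$ on $x_1,\dots,x_4$ have the height function $1,2,1,0$. The vertex $x_2$ has both neighbors of color $1$, so it can move from color $2$ to color $3$; the heights become $1,0,1,0$. The vertex $x_3$ has neighbors of colors $2$ and $3$ and cannot move at all.

**Lemma 4.** Let $h$ be a height function of a coloring. If a move recolors $x_j$ within $X$, then changing $h(j)$ by a suitable one of $+2$ and $-2$, and nothing else, gives a height function of the new coloring. Consequently, if $N$ moves within $X$ start from a coloring with height function $h$, the final coloring has a height function $h^*$ with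
$$N\ \ge\ \tfrac12\sum_{j=1}^{2M}|h^*(j)-h(j)|. \tag{2}$$

**Proof.** The neighbors of $x_j$ have neither the old nor the new color of $x_j$, so they have the third color. If there are two, their heights are congruent mod $3$ and differ by $0$ or $\pm2$, so they are equal. Thus all neighbors of $x_j$ have one common height $t$, and $h(j)=t+1$ or $h(j)=t-1$. The colors of $t-1,t,t+1$ are the three colors, so the new color of $x_j$ is that of the other of $t\pm1$. Replacing $h(j)$ by this other value keeps steps $\pm1$ and the parity. For (2), apply this to each move: every move changes one height by $2$. $\square$

**Lemma 5.** Let $h$ and $h'$ be height functions of two colorings of the path with colors from $X$. Then one can pass from the first coloring to the second by $\frac12\sum_j|h(j)-h'(j)|$ moves within $X$.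

**Proof.** All terms $|h(j)-h'(j)|$ are even, and we induct on their sum. If the sum is $0$ the colorings agree. Otherwise, since a sequence of moves can be read backwards, we may exchange $h$ and $h'$ if necessary and assume that $D=\{j:h(j)>h'(j)\}$ is nonempty. Choose $j\in D$ with $h(j)$ as large as possible; by parity $h(j)\ge h'(j)+2$.

Suppose a neighbor $x_i$ of $x_j$ had $h(i)=h(j)+1$. Then $h'(i)\le h'(j)+1\le h(j)-1<h(i)$, so $i\in D$ has greater height than $j$, contradicting the choice of $j$. So all neighbors of $x_j$ have height $h(j)-1$, and replacing $h(j)$ by $h(j)-2$ gives a height function again. It is that of a proper coloring that differs from the old one only at $x_j$, so this is a legal move. Since $h(j)-2\ge h'(j)$, the sum drops by exactly $2$, and the induction hypothesis finishes. $\square$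

**Example (the path alone).** Let $\beta$ give $x_j$ the color congruent to $j$, and let $\beta^-$ give it the color congruent to $-j$ mod $3$. The function $h_0(j)=j$ is a height function of $\beta$. A height function of $\beta^-$ has all steps $-1$, and its first value is congruent to $-1$ mod $6$, so it has the form $h'(j)=6c-j$. By (2), with three colors, going from $\beta$ to $\beta^-$ takes at least $\frac12\sum_j|2j-6c|=\sum_j|j-3c|$ moves for some integer $c$. Pairing $j$ with $2M+1-j$, and using $|j-t|+|2M+1-j-t|\ge 2M+1-2j$, we get
$$\sum_{j=1}^{2M}|j-t|\ \ge\ \sum_{j=1}^{M}(2M+1-2j)=M^2\qquad\text{for every integer } t .$$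
So $\beta$ and $\beta^-$ are at distance at least $M^2$, and every coloring is at distance at least $\frac12M^2$ from one of them. The graph $\mathcal C_3$ of the path is connected by Lemma 5, and its radius is at least $\frac12M^2$.

With four colors the path is fast. Recolor every even $x_j$ of color $1$ with a color from $\{2,3,4\}$ that is not on its at most two neighbors, then recolor all odd $x_j$ to $1$, then all even $x_j$ to $2$. This takes at most $3M$ moves and ends at one fixed coloring, so the radius of $\mathcal C_4$ of the path is at most $3M$.

So the path is slow for three colors and fast for four. This drop is in the direction that the question predicts. To contradict the prediction for a given $k$ we must move the slow value from $3$ up to $k+1$ and keep the graph fast at $k$.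

## 5. Absorbing $m$ colors: a clique fails, a crown works

To make $m+3$ the slow value, one would like $m$ of the $m+3$ colors to be used up by extra vertices, so that the path is left with three. The first attempt is to add a clique $w_1,\dots,w_m$ and join each $w_i$ to the whole path. In any coloring the clique takes $m$ distinct colors which the path cannot use. With $m+3$ colors the path always has exactly three.

But the question also needs $\mathcal C_{m+2}$ to be connected, and here the attempt breaks. With $m+2$ colors the path has exactly two colors and alternates between them. Each $w_i$ sees the other $m-1$ clique colors and both path colors, and each $x_j$ sees all $m$ clique colors and the other path color. So every vertex sees all $m+1$ colors other than its own, no move exists, and $\mathcal C_{m+2}$ consists of several isolated vertices.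

The cure is to replace each clique vertex $w_i$ by two nonadjacent vertices $a_i$ and $b_i$, where $a_i$ guards the odd path vertices, $b_i$ guards the even ones, and $a_i$ is adjacent to $b_j$ for $i\ne j$. This is $G_{m,M}$. The graph on the $a_i$ and $b_i$ alone is a complete bipartite graph minus a perfect matching, often called a crown. The pair $a_i,b_i$ can still share a color, so $m$ colors can be absorbed as before, but nothing forces this. The graph is now bipartite with parts
$$P=\{x_j:j\text{ odd}\}\cup\{b_1,\dots,b_m\},\qquad Q=\{x_j:j\text{ even}\}\cup\{a_1,\dots,a_m\},$$
and $|P|=|Q|=M+m=n/2$. The map $x_j\mapsto x_{2M+1-j}$, $a_i\leftrightarrow b_i$ is an automorphism of $G_{m,M}$ that exchanges $P$ and $Q$; "by symmetry" below refers to it.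

Here is the lock at work in $G_{1,3}$ with four colors. Color $x_1,\dots,x_6$ by $1,2,3,1,2,3$ and both $a_1,b_1$ by $4$. The odd $x_j$ have colors $1,3,2$, so $a_1$ cannot move; the even ones have colors $2,1,3$, so $b_1$ cannot move. The inner path vertices see two different path colors and the color $4$, so they cannot move either. Only the ends $x_1$ and $x_6$ can. To release $a_1$ or $b_1$ one has to flatten the heights $1,2,\dots,6$ from the ends. The proof shows that for $\ell$ colors this obstruction is real, and that for every other number of colors the lock does not hold.

From now on $G=G_{m,M}$. For a coloring $\gamma$ of $G$ let $A$ and $B$ be the sets of colors on the $a_i$ and on the $b_i$, and $X_o$ and $X_e$ the sets of colors on the $x_j$ with $j$ odd and with $j$ even. Every $a_i$ is adjacent to every odd $x_j$ and every $b_i$ to every even $x_j$, so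
$$X_o\cap A=\emptyset,\qquad X_e\cap B=\emptyset. \tag{3}$$

## 6. Flat colorings and connectedness for all $k\ge3$

The destination of all our recolorings is a coloring that uses one color on each side of the bipartition.

**Definition.** A coloring is *path-flat* if $|X_o|=|X_e|=1$. It is *flat of type $(c,d)$* if it is constant $c$ on $P$ and constant $d$ on $Q$.

In $G_{1,3}$, coloring the path by $1,2,1,2,1,2$ and $a_1,b_1$ both by $3$ is path-flat. It is not flat, since $b_1\in P$ has color $3$ and $x_1\in P$ has color $1$. Recoloring $a_1$ to $2$ and $b_1$ to $1$ makes it flat of type $(1,2)$.

**Lemma 6.** For $k\ge3$, any two flat colorings are at distance at most $\frac32n$ in $\mathcal C_k(G)$.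

**Proof.** We go from type $(c,d)$ to type $(c',d')$, where $c\ne d$ and $c'\neq d'$. Both $P$ and $Q$ are independent, so recoloring a whole side to a color absent from the other side is legal, vertex by vertex. If $d\ne c'$, recolor $P$ to $c'$ and then $Q$ to $d'$: at most $n$ moves. If $c\ne d'$, recolor $Q$ to $d'$ and then $P$ to $c'$: at most $n$ moves. Otherwise $(c',d')=(d,c)$. Recolor $P$ to a third color, then $Q$ to $c$, then $P$ to $d$: this takes $|P|+|Q|+|P|=\frac32n$ moves. $\square$

**Lemma 7.** A path-flat coloring can be made flat with at most $2m$ moves.

**Proof.** Let the odd $x_j$ have color $c$ and the even ones color $d$. Then $c\ne d$ since $x_1x_2$ is an edge, and $d\notin B$ by (3). Recolor every $a_i$ to $d$: its neighbors are odd $x_j$, of color $c$, and vertices $b_j$, with colors in $B\not\ni d$. Then recolor every $b_i$ to $c$: its neighbors are even $x_j$ and vertices $a_j$, which now all have color $d$. $\square$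

**Lemma 8.** For every $k\ge3$, $\mathcal C_k(G)$ is connected.

**Proof.** By Lemmas 6 and 7 it is enough to make an arbitrary coloring path-flat, with no care for the number of moves. We extend a flat initial segment of the path. Suppose $2\le j<2M$ and that among $x_1,\dots,x_j$ any two vertices whose indices have equal parity have equal colors; this is true for $j=2$. Let $c$ be the color of $x_{j+1}$, and recolor $x_{j-1},x_{j-3},\dots$ one after another to $c$. Their path neighbors are among $x_j,x_{j-2},\dots$, which all have the color of $x_j$, and this is different from $c$ because $x_jx_{j+1}$ is an edge. Their neighbors among the $a_i$ and $b_i$ are exactly those of $x_{j+1}$, since the indices have the same parity, so these do not have color $c$. All moves are legal, and the property now holds for $j+1$. At $j=2M$ the coloring is path-flat. $\square$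

This proves part 1 of Theorem 1. The number of moves used can be quadratic, since long segments are recolored again and again. For part 2 we need a shortcut.

## 7. The one obstruction to a linear shortcut

If some color is available to all odd $x_j$ at the same time, we can flatten the path at once. The next lemma says precisely when no such color exists for either parity.

**Lemma 9.** Let $\gamma$ be a $k$-coloring of $G$, $k\ge3$. At least one of the following holds.

* (a) There is a color $c\notin A\cup X_e$.
* (b) There is a color $c\notin B\cup X_o$.
* (c) $k\ge m+3$, $X_o=X_e=[k]\setminus A=[k]\setminus B$, the colors of $a_1,\dots,a_m$ are distinct, and $a_i,b_i$ have the same color for each $i$.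

In cases (a) and (b) at most $n$ moves lead to a flat coloring. If $k\ge m+4$, at most $\frac32n$ moves always lead to a flat coloring.

**Proof.** **Step 1: the shortcut in cases (a) and (b).** In case (a) recolor all odd $x_j$ to $c$, in at most $M$ moves. This is legal, because the neighbors of an odd $x_j$ are even $x_i$ and all the $a_i$, with colors in $X_e\cup A$. Let $d$ be the color of $x_2$. Then $d\ne c$ as $d\in X_e$, and $d\notin B$ by (3). So we can recolor all even $x_j$ to $d$, in at most $M$ moves: their neighbors are odd $x_i$, now of color $c$, and the $b_i$. The coloring is path-flat, and Lemma 7 adds at most $2m$ moves. The total is at most $2M+2m=n$. Case (b) is the same by symmetry.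

**Step 2: if (a) and (b) fail, then (c) holds.** Now $A\cup X_e=[k]=B\cup X_o$. Together with (3) this gives
$$X_o\subseteq[k]\setminus A\subseteq X_e\subseteq[k]\setminus B\subseteq X_o ,$$
where the first and third inclusions are (3) and the others restate the failure of (a) and (b). Hence all four sets are one set $X$, and $A=B$.

If $a_i$ and $b_j$ have the same color, they are nonadjacent, so $i=j$. Take a color in $A=B$. It occurs on some $a_i$ and on some $b_j$, and any $a_i$ and $b_j$ that carry it have $i=j$; so it occurs on exactly one $a_i$ and exactly one $b_j$, and these have the same index. Therefore the $a_i$ have distinct colors, $a_i$ and $b_i$ agree for each $i$, $|A|=m$, and $|X|=k-m$.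

It remains to see that $|X|\ge3$. The colors of $x_1$ and $x_2$ are different and lie in $X$, so $|X|\ge2$. If $|X|=2$, the path would alternate between two colors, so $|X_o|=1$, contradicting $X_o=X$. So $k-m\ge3$ and (c) holds.

**Step 3: with one more color, (c) can be destroyed in linearly many moves.** Let (c) hold with $k\ge m+4$, so $|X|\ge4$. Fix $c\in X$. Recolor each even $x_j$ of color $c$ with a color of $X\setminus\{c\}$ not on its at most two path neighbors; one exists since $|X|-1-2\ge1$. The new color lies in $X$, which is disjoint from $B$, so there is no conflict with the $b_i$. Even $x_j$ are pairwise nonadjacent, so these moves do not interfere, and there are at most $M\le\frac n2$ of them. Now $c\notin X_e$, and $c\notin A$ because $c\in X$. So case (a) applies, and Step 1 gives a total of at most $\frac n2+n=\frac32n$. If (a) or (b) holds from the start, $n$ moves suffice. $\square$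

**Proof of Theorem 1, part 2.** The lower bound is Lemma 3. For the upper bound let $\alpha$ be flat of type $(1,2)$. If $3\le k<\ell=m+3$, case (c) of Lemma 9 is impossible, so every coloring is within $n$ moves of a flat coloring, and by Lemma 6 within $n+\frac32n=\frac52n$ of $\alpha$. If $k>\ell$, that is $k\ge m+4$, every coloring is within $\frac32n$ of a flat one, hence within $\frac32n+\frac32n=3n$ of $\alpha$. $\square$

The only remaining value is $k=\ell=m+3$, where (c) can occur with $|X|=3$: one color too few for Step 3, and just the situation of Section 4.

## 8. With $\ell$ colors: flattening the heights takes at most about $M^2/2$ moves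

**Proof of Theorem 1, part 3, upper bound.** Let $\alpha$ be flat of type $(1,2)$ and $\gamma$ any $\ell$-coloring; we bound $d(\alpha,\gamma)$ in the cases of Lemma 9.

**Step 1: cases (a) and (b).** As in part 2, $d(\alpha,\gamma)\le n+\frac32n$. Since $M\ge3$ we have $2M\le\frac{M(M+1)}2$, so $n=2M+2m\le\frac{M(M+1)}2+2m$, and the upper bound in (1) holds for $d(\alpha,\gamma)$.

**Step 2: case (c).** Now the path is colored from a set $X$ of exactly three colors, and $X$ is disjoint from $A=B$. So every proper recoloring of the path within $X$ is legal in $G$. Take a height function $h$ of the path coloring and flatten it to its value at $M$: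
$$h^*(j)=h(M)\ \text{ if } j\equiv M\pmod2,\qquad h^*(j)=h(M)+1\ \text{ otherwise}.$$
This has steps $\pm1$ and the right parity, so it is a height function, and its coloring is path-flat. Since $|h(j)-h(M)|\le|j-M|$, we have $|h(j)-h^*(j)|\le|j-M|$ for $j\equiv M\pmod2$, and $|h(j)-h^*(j)|\le|j-M|+1$ for the other $M$ indices. By Lemma 5 we reach a path-flat coloring in at most
$$\frac12\Big(\sum_{j=1}^{2M}|j-M|+M\Big)=\frac12\Big(\frac{(M-1)M}2+\frac{M(M+1)}2+M\Big)=\frac{M(M+1)}2$$
moves. Lemma 7 makes it flat with at most $2m$ more, and Lemma 6 leads to $\alpha$ with at most $\frac32n$ more. $\square$

## 9. With $\ell$ colors: opening the lock takes at least about $M^2/2$ moves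

**Proof of Theorem 1, part 3, lower bound.**

**Step 1: the locked colorings.** We single out colorings in which the crown absorbs the colors $4,\dots,\ell$. Let $\Lambda$ be the set of $\ell$-colorings in which $a_i$ and $b_i$ both have color $3+i$ for $1\le i\le m$. This is consistent with the edges, as $a_i$ and $b_j$ are adjacent only for $i\ne j$. In such a coloring each $x_j$ is adjacent to all $a_i$ or to all $b_i$, so the path uses only the colors $1,2,3$. Let $\beta\in\Lambda$ be the coloring in which $x_j$ has the color in $\{1,2,3\}$ congruent to $j$ mod $3$. It is proper, and $h_0(j)=j$ is a height function of its path coloring.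

**Claim.** If $\alpha$ is an $\ell$-coloring with $\alpha\notin\Lambda$, then $d(\beta,\alpha)\ge\frac{(M-1)(M-2)}2+1$.

**Step 2: what must be true just before the lock opens.** We show that heights at indices of opposite parity are then close together. Take a sequence of moves from $\beta$ to $\alpha$ and look at its first move that leaves $\Lambda$. All earlier moves stay in $\Lambda$, so they leave every $a_i$ and $b_i$ unchanged and recolor path vertices within $\{1,2,3\}$. By Lemma 4, the path coloring just before the leaving move has a height function $h^*$, and the number of moves so far is at least $\frac12\sum_j|h^*(j)-j|$.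

The leaving move recolors some $a_i$ or some $b_i$. Suppose it is $a_i$. Its new color is not $3+i$, its old color, and not $3+j$ for $j\neq i$, because $b_j$ is a neighbor of $a_i$ with that color. So the new color is in $\{1,2,3\}$, and it is absent from all odd $x_j$, which are neighbors of $a_i$. Now consider the heights $h^*(1),h^*(3),h^*(5),\dots$. They are odd, and consecutive ones differ by $0$ or $\pm2$, so no odd integer between two attained values is skipped: their set consists of consecutive odd integers. Three consecutive odd integers represent all three residues mod $3$, but one residue is missing. So there are at most two of them, and all heights at odd indices lie in $\{v,v+2\}$ for some $v$. Every even index is adjacent to an odd one, so all heights at even indices lie in $\{v-1,v+1,v+3\}$. An element of the first set and an element of the second differ by at most $3$.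

If the leaving move recolors some $b_i$, the same argument works with the parities exchanged: the heights at even indices lie in some $\{v,v+2\}$, and every odd index is adjacent to an even one. In both cases
$$|h^*(i)-h^*(j)|\le3\qquad\text{whenever } i\not\equiv j\pmod2. \tag{4}$$

**Step 3: counting.** In $h_0$ the two ends of the path have very different heights, and (4) forces them together. The indices $j$ and $2M+1-j$ have opposite parity, so by the triangle inequality and (4)
$$|h^*(j)-j|+|h^*(2M+1-j)-(2M+1-j)|\ \ge\ (2M+1-2j)-3\ =\ 2(M-1-j).$$
For $1\le j\le M-1$ these pairs of indices are disjoint. Summing, we get
$$\sum_{j=1}^{2M}|h^*(j)-j|\ \ge\ \sum_{j=1}^{M-1}2(M-1-j)=(M-1)(M-2).$$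
So at least $\frac{(M-1)(M-2)}2$ moves precede the leaving move. Counting that move as well, we obtain the Claim.

**Step 4: every coloring has something far away.** The Claim is about distances from $\beta$, whereas the radius needs a bound on every eccentricity. Let $\alpha$ be any $\ell$-coloring. If $\alpha\notin\Lambda$, then $\beta$ is at distance at least $\frac{(M-1)(M-2)}2+1$ from $\alpha$. If $\alpha\in\Lambda$, let $\tau$ be the transposition $(1\,4)$ of the colors, which exists as $\ell\ge4$. Composition with $\tau$ is an automorphism of $\mathcal C_\ell(G)$ and its own inverse. We have $\alpha(a_1)=4$, so $\tau\circ\alpha$ gives $a_1$ the color $1$, and $\tau\circ\alpha\notin\Lambda$. By the Claim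
$$d(\tau\circ\beta,\alpha)=d(\beta,\tau\circ\alpha)\ \ge\ \frac{(M-1)(M-2)}2+1 .$$
So every vertex of $\mathcal C_\ell(G)$ has eccentricity at least $\frac{(M-1)(M-2)}2+1$. This completes the proof of Theorem 1. $\square$

We can now see how the plan of Section 3 breaks for this graph with $k+1=\ell$. All colorings in $\Lambda$ use color $\ell=m+3$, on $a_m$ and $b_m$. To remove color $\ell$ from $\beta$ one must leave $\Lambda$, so $s(\beta)\ge\frac{(M-1)(M-2)}2+1$.

## 10. Order of the gap, diameters, several slow values, and $k=2$

**Proposition 10 (order of failure).** Fix $k\ge3$, put $m=k-2$, and let $M\to\infty$. Then $\operatorname{rad}\mathcal C_k(G)\le\frac52n$ and $\operatorname{rad}\mathcal C_{k+1}(G)=(\frac18+o(1))n^2$, so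
$$\frac{\operatorname{rad}\mathcal C_{k+1}(G)}{\operatorname{rad}\mathcal C_k(G)}\ \ge\ \Big(\frac1{20}-o(1)\Big)n .$$
The linear order of $\operatorname{rad}\mathcal C_k(G)$ is the smallest possible. All this happens with $G$ bipartite and $\mathcal C_j(G)$ connected for all $j\ge3$.

**Proof.** Here $\ell=k+1$, so the bounds are those of Theorem 1, and $\frac18n^2$ divided by $\frac52n$ is $\frac1{20}n$. A connected $\mathcal C_k(G)$ with $k\ge2$ has radius at least $n$ by Lemma 3. $\square$

**Proposition 11 (diameter).** The same graphs satisfy $\operatorname{diam}\mathcal C_k(G)\le5n$ and $\operatorname{diam}\mathcal C_{k+1}(G)\ge\frac{(M-1)(M-2)}2+1$. So the diameter is not monotone in $k$ either.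

**Proof.** Use $\operatorname{rad}\le\operatorname{diam}\le2\operatorname{rad}$. For fixed $k$ and large $M$ the second bound exceeds $5n$, so the diameter rises from $k$ to $k+1$. $\square$

One graph can also be slow at several prescribed values. Recall that the Cartesian product of graphs $H_1,\dots,H_r$ has as vertices the tuples $(y_1,\dots,y_r)$ with $y_i\in V(H_i)$, two tuples being adjacent when they differ in exactly one coordinate and are adjacent there. For instance, the Cartesian product of two copies of $K_2$ is a 4-cycle.

**Proposition 12 (arbitrary finite sets of slow values).** Let $S\subset\{4,5,\dots\}$ be finite and nonempty. For $M\ge3$ let $H_M$ be the disjoint union of the graphs $G_{\ell-3,M}$ with $\ell\in S$, and $n_M=|V(H_M)|=\sum_{\ell\in S}(2M+2\ell-6)$. Then $\mathcal C_k(H_M)$ is connected for all $k\ge3$, and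
$$\operatorname{rad}\mathcal C_k(H_M)\le3n_M\quad(k\ge3,\ k\notin S),\qquad \operatorname{rad}\mathcal C_k(H_M)\ge\tfrac{(M-1)(M-2)}2+1\quad(k\in S).$$
So as $M\to\infty$ the radius is linear in $n_M$ for each $k\ge3$ outside $S$, and quadratic for each $k\in S$.

**Proof.** A coloring of a disjoint union is a tuple of colorings of the components, and a move changes one coordinate by one move. So the recoloring graph of the union is the Cartesian product of those of the components. In a Cartesian product of connected graphs any two vertices are joined by concatenating paths in the single coordinates, so the product is connected. Each step of a path there is a step in one coordinate, so the distance is at least the sum of the coordinate distances, and concatenating shortest paths attains this sum. Hence the eccentricity of a tuple is the sum of the eccentricities of its entries, as the farthest vertices can be chosen independently, and minimizing each entry independently shows that radii add.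

Now apply Theorem 1 to each component $G_{\ell-3,M}$, whose slow value is $\ell$. If $k\notin S$, then $k\ne\ell$ for each component, and each contributes at most three times its number of vertices. If $k\in S$, the component with $\ell=k$ alone contributes at least $\frac{(M-1)(M-2)}2+1$. For fixed $S$ the number $n_M$ is $2|S|M$ plus a constant, so these bounds are linear and quadratic in $n_M$; for $k\in S$ the radius is also at most quadratic, by the upper bound in (1) for that component and the linear bounds for the others. For $k\ge3$ outside $S$, Lemma 3 gives the linear lower bound. $\square$

**Proposition 13 (the range $k\ge3$ is exact for $k\ge2$).** If $\mathcal C_2(G)$ and $\mathcal C_3(G)$ are connected, then $\operatorname{rad}\mathcal C_2(G)=\operatorname{rad}\mathcal C_3(G)$, so for $k=2$ the inequality always holds. For every $k\ge3$ it fails for some $G$.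

**Proof.** Suppose $G$ has an edge $uv$. If $G$ has no 2-coloring, then $\mathcal C_2(G)$ is not connected by our convention. If it has one, then with two colors $u$ can never be recolored, since the only other color is on $v$. So the coloring and its color swap lie in different components, and $\mathcal C_2(G)$ is not connected. Hence $G$ has no edges, and by Section 2 both radii equal $|V(G)|$. The statement for $k\ge3$ is Corollary 2. $\square$
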